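\title{Strong arboricity versus the coloring number}

\begin{abstract}
An edge coloring of a graph $G$ is strongly woody if no cycle, and no path obtained from a cycle by deleting one edge, is monochromatic. The strong arboricity $\zeta(G)$ is the least number of colors in such a coloring. We disprove the conjecture that $\zeta(G)$ is at most the coloring number $\operatorname{col}(G)$ by a bipartite graph on $51$ vertices. We prove that $\zeta(G)\le 2\operatorname{col}(G)-2$, show that bipartite graphs attain this bound for every value $\operatorname{col}(G)\ge 3$, and determine all pairs $(\operatorname{col}(G),\zeta(G))$ that occur.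
\end{abstract}

\section{The problem and the results}\label{sec:intro}

All graphs are finite and simple and have at least one vertex. An \emph{edge coloring} is any assignment of colors to the edges; edges with a common end may receive the same color. A subgraph is \emph{monochromatic} if all its edges have one color.

An edge coloring of $G$ is \emph{woody} if no cycle of $G$ is monochromatic, that is, if the edges of each color form a forest. The least number of colors in a woody coloring is the \emph{arboricity} $\operatorname{arb}(G)$. A \emph{broken cycle} of $G$ is a path obtained from a cycle of $G$ by deleting one edge; for instance, any two edges of a triangle form a broken cycle. An edge coloring is \emph{strongly woody} if no cycle and no broken cycle of $G$ is monochromatic, and the \emph{strong arboricity} $\zeta(G)$ is the least number of colors in a strongly woody coloring. A woody coloring must give every cycle, for each color, at least one edge not of that color; a strongly woody coloring must give it at least two. Thus $\operatorname{arb}(G)\le\zeta(G)$, and both numbers are $0$ when $G$ has no edges.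

Fix a linear ordering of the vertices of $G$. The \emph{back edges} of a vertex $v$ are the edges joining $v$ to earlier vertices, and their number is the \emph{back-degree} of $v$. Every edge is a back edge of exactly one vertex, its later end. The \emph{coloring number} $\operatorname{col}(G)$ is the least integer $r$ such that in some ordering every vertex has back-degree at most $r-1$.

The coloring number bounds the arboricity: $\operatorname{arb}(G)\le\operatorname{col}(G)-1$. To see this, take an optimal ordering and give the back edges of each vertex distinct colors from a set of $\operatorname{col}(G)-1$ colors. The two edges of a cycle at its last vertex are both back edges of that vertex, so they have different colors. This argument does not extend to broken cycles, because the deleted edge may be one of these two edges. Nor does the bound extend: $\operatorname{col}(K_3)=3$, while $\zeta(K_3)=3$ because the three edges must receive different colors. The next guess is that one more color suffices, and the simplest families agree with it.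
\begin{itemize}
\item A forest with an edge has $\operatorname{col}=2$ (see Section~\ref{sec:tools}) and $\zeta=1$, since it has no cycle to break.
\item A cycle $C_n$ with $n\ge4$ has $\operatorname{col}=3$ and $\zeta=2$. One color is not enough. If two edges get color $1$ and the other $n-2\ge2$ edges get color $2$, then every broken cycle, which misses only one edge, contains both colors.
\item In $K_n$ with $n\ge3$, any two edges with a common end form a broken cycle, so the strongly woody colorings are exactly the proper edge colorings, those in which every color class is a matching. On the vertex set $\mathbb Z_n$, coloring the edge $xy$ by $x+y$ is proper, so $\zeta(K_n)\le n=\operatorname{col}(K_n)$. For odd $n$ a matching has at most $(n-1)/2$ of the $n(n-1)/2$ edges, so $\zeta(K_n)=n$.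
\end{itemize}
The conjecture posed in \cite{BCGM} is that every graph $G$ satisfies
\begin{equation}\label{eq:conj}
\zeta(G)\le\operatorname{col}(G).
\end{equation}
By the last example, \eqref{eq:conj} would be tight for complete graphs of odd order $n\ge3$. We show that it is false and find the correct bound.

\begin{theorem}\label{thm:51}
There is a bipartite graph $G$ with $51$ vertices, $\operatorname{col}(G)=3$ and $\zeta(G)\ge4$.
\end{theorem}

\begin{theorem}\label{thm:lower}
For all integers $2\le m\le d$ there is a bipartite graph $G$ with $\operatorname{col}(G)=d+1$ and $\zeta(G)=d+m$.
\end{theorem}

\begin{theorem}\label{thm:upper}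
If $d\ge1$ and $\operatorname{col}(G)\le d+1$, then $\zeta(G)\le2d$. Consequently $\zeta(G)\le2\operatorname{col}(G)-2$ for every graph $G$.
\end{theorem}

Taking $m=d=r-1$ in Theorem~\ref{thm:lower} gives, for every $r\ge3$, a bipartite graph with $\operatorname{col}(G)=r$ and $\zeta(G)=2r-2>r$. So \eqref{eq:conj} fails for every value $\operatorname{col}(G)\ge3$, and the bound of Theorem~\ref{thm:upper} is attained for every such value. When $\operatorname{col}(G)\le2$ the graph is a forest, $\zeta(G)\le1$, and \eqref{eq:conj} holds.

\begin{corollary}\label{cor:arb}
Every graph $G$ with at least one edge satisfies $\zeta(G)\le4\operatorname{arb}(G)-2$.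
\end{corollary}

\begin{theorem}\label{thm:pairs}
The pairs $(\operatorname{col}(G),\zeta(G))$ that occur are exactly $(1,0)$, $(2,1)$, and all pairs $(r,s)$ with $r\ge3$ and $\lceil r/2\rceil\le s\le2r-2$.
\end{theorem}

Section~\ref{sec:tools} collects the elementary facts about $\zeta$ and $\operatorname{col}$ that we use. The idea behind the lower bounds is visible in the $51$-vertex graph of Section~\ref{sec:51}, and Section~\ref{sec:lower} carries it out in general. Section~\ref{sec:upper} proves Theorem~\ref{thm:upper} and Corollary~\ref{cor:arb} by a greedy coloring. Section~\ref{sec:pairs} constructs graphs at the other extreme, $\zeta=\lceil\operatorname{col}/2\rceil$, and proves Theorem~\ref{thm:pairs}.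

\section{Induced trees, four-cycles and minimum degree}\label{sec:tools}

A \emph{monochromatic component} of an edge coloring is a connected component, with at least one edge, of the graph formed by the edges of one color. A subgraph $T$ of $G$ is \emph{induced} if every edge of $G$ with both ends in $V(T)$ belongs to $T$. The following lemma is how we verify that a coloring is strongly woody.

\begin{lemma}\label{lem:induced}
For an edge coloring of a graph $G$ the following are equivalent.
\begin{enumerate}
\item[(a)] The coloring is strongly woody.
\item[(b)] No monochromatic path with at least two edges has its two ends adjacent in $G$.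
\item[(c)] Every monochromatic component is a tree and is an induced subgraph of $G$.
\end{enumerate}
\end{lemma}

\begin{proof}
The broken cycles of $G$ are exactly the paths with at least two edges whose ends are adjacent in $G$. So (b) says that no broken cycle is monochromatic. Deleting an edge from a monochromatic cycle leaves a monochromatic broken cycle, so (b) also excludes monochromatic cycles, and (a) and (b) are equivalent.

Assume (a) and (b), and let $T$ be a monochromatic component. It is connected and has no cycle, so it is a tree. If $uv$ were an edge of $G$ outside $T$ with $u,v\in V(T)$, the path from $u$ to $v$ in $T$ would have at least two edges and adjacent ends, against (b). This proves (c).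

Assume (c), and let $P$ be a monochromatic path with at least two edges. It lies in a monochromatic component $T$. If the ends of $P$ were adjacent, the edge between them would belong to $T$, since $T$ is induced, and would close $P$ into a cycle in the tree $T$. This proves (b).
\end{proof}

Our lower bounds on $\zeta$ in bipartite graphs use only cycles of length four, through the following rule.

\begin{lemma}[four-cycle rule]\label{lem:four}
Let $y\ne y'$ be vertices of $G$ with two distinct common neighbors $p$ and $z$. If, in a strongly woody coloring, $py$ and $py'$ both have color $c$, then neither $zy$ nor $zy'$ has color $c$.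
\end{lemma}

\begin{proof}
If $zy$ had color $c$, the path $z\,y\,p\,y'$ would be monochromatic, and its ends $z,y'$ are adjacent. If $zy'$ had color $c$, the same would hold for the path $z\,y'\,p\,y$.
\end{proof}

If $H$ is a subgraph of $G$, induced or not, every cycle and every broken cycle of $H$ is also one of $G$, so restricting a coloring gives $\zeta(H)\le\zeta(G)$. Cycles and broken cycles are connected, so the parts of a disjoint union can be colored independently with the same colors, and $\zeta$ of a disjoint union is the maximum of $\zeta$ over the parts.

For the coloring number we use its standard description by minimum degrees. Write $\delta(H)$ for the minimum degree of $H$.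

\begin{lemma}\label{lem:degeneracy}
For every graph $G$ we have $\operatorname{col}(G)=1+\max_H\delta(H)$, where $H$ runs over all subgraphs of $G$.
\end{lemma}

\begin{proof}
Let $D=\max_H\delta(H)$, attained by $H$. In any ordering of $V(G)$, the last vertex of $H$ has all its neighbors in $H$ before it, so its back-degree is at least $D$; hence $\operatorname{col}(G)\ge D+1$. Conversely, delete the vertices of $G$ one at a time, each time choosing a vertex of minimum degree in the remaining graph; this degree is at most $D$. Order the vertices in the reverse order of deletion. The earlier neighbors of a vertex are its neighbors still present when it was deleted, so all back-degrees are at most $D$.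
\end{proof}

We record four consequences of the lemma and of the definition.
\begin{enumerate}
\item[(C1)] $\operatorname{col}(G)=1$ if and only if $G$ has no edge, and $\operatorname{col}(G)\le2$ if and only if $G$ is a forest. Indeed, every subgraph of a forest has a vertex of degree at most $1$, while a cycle has minimum degree $2$.
\item[(C2)] If every vertex of $G$ has degree $\rho$, then $\operatorname{col}(G)=\rho+1$.
\item[(C3)] The coloring number of a disjoint union is the maximum over the parts: concatenating optimal orderings gives the upper bound, and subgraphs of a part are subgraphs of the union.
\item[(C4)] If $G$ has at least two vertices, then $\operatorname{col}(G)\le\operatorname{col}(G-v)+1$ for every vertex $v$: placing $v$ in front of an optimal ordering of $G-v$ raises each back-degree by at most $1$.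
\end{enumerate}

\begin{lemma}\label{lem:arb}
Every graph $G$ with at least one edge satisfies $\operatorname{col}(G)\le2\operatorname{arb}(G)$.
\end{lemma}

\begin{proof}
Let $k=\operatorname{arb}(G)\ge1$ and let $H$ be a subgraph with $n$ vertices. Its edges split into $k$ forests on these $n$ vertices, each with at most $n-1$ edges. Hence $n\,\delta(H)\le2|E(H)|\le2k(n-1)<2kn$, so $\delta(H)\le2k-1$. Lemma~\ref{lem:degeneracy} gives $\operatorname{col}(G)\le2k$.
\end{proof}

\section{A counterexample on 51 vertices}\label{sec:51}

Consider a complete bipartite graph with a small side $A$ of size $d$ and a larger side $V$. Its coloring number is $d+1$, by the ordering that lists $A$ first and by Lemma~\ref{lem:degeneracy}. Its strong arboricity is at most $d$: color each edge by its end in $A$, so that the monochromatic components are stars whose leaves lie in $V$ and are pairwise nonadjacent, and apply Lemma~\ref{lem:induced}(c). So this graph satisfies \eqref{eq:conj}. What makes it useful is that this coloring is forced on part of the graph. If $V$ is large, some two vertices $x,x'\in V$ see the same colors toward $A$, and by the four-cycle rule these colors are then forbidden on the edges from $x$ and $x'$ to every further common neighbor. We add a second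 layer of such common neighbors. They come last in the ordering and have small degree, so the coloring number does not grow, but their edges need new colors. We cannot know in advance which pair $x,x'$ a coloring will select, so every pair receives its own new neighbors.

\begin{proof}[Proof of Theorem~\ref{thm:51}]
Let $A=\{a,b\}$ and $V=\{v_1,\dots,v_7\}$, and join every vertex of $V$ to $a$ and to $b$. For each of the $21$ pairs $\{x,x'\}\subset V$ add two new vertices, each adjacent to $x$ and $x'$ and to nothing else. The resulting graph $G$ has $2+7+42=51$ vertices. It is bipartite, since every edge has exactly one end in $V$. In the ordering that lists $A$, then $V$, then the new vertices, all back-degrees are at most $2$, so $\operatorname{col}(G)\le3$. Since $G$ contains the cycle $a\,v_1\,b\,v_2$, (C1) gives $\operatorname{col}(G)=3$.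

Suppose that $G$ has a strongly woody coloring with colors from $\{1,2,3\}$. The \emph{pattern} of $v\in V$ is the ordered pair consisting of the color of $va$ and the color of $vb$.

\emph{Two vertices of $V$ have the same pattern.} If no pattern has two equal entries, only $3\cdot2=6$ patterns are available for seven vertices. Otherwise some $v\in V$ has a pattern $(c,c)$. For any other $v'\in V$, the vertices $v$ and $v'$ are common neighbors of $a$ and $b$, so Lemma~\ref{lem:four} shows that neither $v'a$ nor $v'b$ has color $c$. Then the six vertices of $V\setminus\{v\}$ have patterns over two colors, and only $2\cdot2=4$ of these exist. In both cases some pattern is repeated.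

\emph{The new vertices have too few colors.} Let $x\ne x'$ in $V$ share the pattern $(c_a,c_b)$, and let $w,w'$ be the two new vertices attached to $\{x,x'\}$. The four vertices $a,b,w,w'$ are common neighbors of $x$ and $x'$. Both $ax$ and $ax'$ have color $c_a$, so by Lemma~\ref{lem:four} the color $c_a$ appears on no edge from $b$, $w$ or $w'$ to $\{x,x'\}$; in particular $c_b\ne c_a$. Both $bx$ and $bx'$ have color $c_b$, so $c_b$ appears on no edge from $w$ or $w'$ to $\{x,x'\}$. The four edges $wx,wx',w'x,w'x'$ therefore avoid two of the three colors and all have the third. Then the cycle $w\,x\,w'\,x'$ is monochromatic, a contradiction. Hence $\zeta(G)\ge4$.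
\end{proof}

\begin{remark}\label{rem:51}
Theorem~\ref{thm:upper} gives $\zeta(G)=4$ for this graph. Both numbers in the construction are needed for the argument above. Six vertices joined to $a$ and $b$ can realize the six patterns with distinct entries, because each color then appears at most twice on each of the $4$-cycles $a\,v\,b\,v'$. With a single new vertex $w$, giving $wx$ and $wx'$ the third color creates no monochromatic broken cycle among $a,b,w,x,x'$.
\end{remark}

\section{Bipartite graphs with large strong arboricity}\label{sec:lower}

In the general construction $A$ has $d$ vertices and pairs of vertices of $V$ are replaced by $m$-sets. The first layer uses up $d$ colors at an $m$-set $X$. The second layer is again a complete bipartite graph with small side $X$, so the same pigeonhole argument forces $m$ different colors on it, all of them new.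

\begin{proof}[Proof of Theorem~\ref{thm:lower}]
Let $2\le m\le d$ and put
\[
k=d+m-1,\qquad N=(m-1)k^d+1,\qquad M=(m-1)^m+1 .
\]
Let $A=\{a_1,\dots,a_d\}$, let $V$ be a set of $N$ further vertices, and join every vertex of $V$ to every vertex of $A$. For each $m$-element subset $X\subseteq V$ add a set $W_X$ of $M$ new vertices, each adjacent exactly to the vertices of $X$; the sets $W_X$ are pairwise disjoint, and $W$ denotes their union. The resulting graph $G$ is bipartite with sides $V$ and $A\cup W$.

\emph{The coloring number is $d+1$.} In the ordering that lists $A$, then $V$, then $W$, the back-degrees are $0$, $d$ and $m$ respectively. Since $m\le d$, we get $\operatorname{col}(G)\le d+1$. Since $m\ge2$ and $k\ge2$, we have $N\ge2^d+1>d$, so $G$ contains $K_{d,d}$, which has minimum degree $d$. Lemma~\ref{lem:degeneracy} gives $\operatorname{col}(G)\ge d+1$.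

\emph{A coloring with $d+m$ colors.} Give $va_i$ the color $i$ for $v\in V$ and $1\le i\le d$. For each $w\in W$ list its neighbors as $x_1,\dots,x_m$ in any order and give $wx_j$ the color $d+j$. The edges of a color $i\le d$ form the star with center $a_i$ and leaf set $V$. In a color $d+j$ every vertex of $W$ has exactly one edge, and its other end is in $V$, so the monochromatic components are stars with center in $V$ and leaves in $W$. Neither $V$ nor $W$ contains two adjacent vertices, so all these stars are induced. By Lemma~\ref{lem:induced}(c), $\zeta(G)\le d+m$.

\emph{No coloring with $k$ colors.} Suppose that $G$ has a strongly woody coloring with colors from a set $K$ of size $k$. The pattern of $v\in V$ is now the $d$-tuple of colors of $va_1,\dots,va_d$. There are at most $k^d$ patterns and $N>(m-1)k^d$, so some $m$-set $X\subseteq V$ has all its vertices sharing one pattern $(c_1,\dots,c_d)$.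

Fix $i$ and $x\in X$, and choose $x'\in X\setminus\{x\}$, which exists because $m\ge2$. Both $a_ix$ and $a_ix'$ have color $c_i$. Every vertex $z\in(A\cup W_X)\setminus\{a_i\}$ is another common neighbor of $x$ and $x'$, so by Lemma~\ref{lem:four} the edge $zx$ does not have color $c_i$. For $z=a_j$ with $j\ne i$ this says $c_j\ne c_i$, so the set $C=\{c_1,\dots,c_d\}$ has exactly $d$ elements. For $z\in W_X$, letting $i$ and $x$ vary, it says that all edges between $W_X$ and $X$ have colors in $K\setminus C$, a set of $k-d=m-1$ colors.

To each $w\in W_X$ assign the $m$-tuple of colors of the edges $wx$, $x\in X$. There are at most $(m-1)^m<M$ such tuples, so two vertices $w\ne w'$ of $W_X$ have the same tuple. Its $m$ entries take at most $m-1$ values, so two of them, at $x\ne x'$ say, are equal. Then $wx,wx',w'x,w'x'$ have one color and the cycle $w\,x\,w'\,x'$ is monochromatic, a contradiction. Hence $\zeta(G)\ge k+1=d+m$.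
\end{proof}

\begin{remark}\label{rem:hyp}
The hypothesis $m\le d$ serves only to keep the coloring number at $d+1$. The hypothesis $m\ge2$ is needed for the value of $\zeta$: if each new vertex has a single neighbor, its edge lies on no cycle and can be given color $1$, so $d$ colors suffice. For $d=m=2$ we have $k=3$, $N=10$, $M=2$, and $G$ has $2+10+2\binom{10}{2}=102$ vertices; the finer count of patterns in Section~\ref{sec:51} replaces $N=10$ by $7$.
\end{remark}

\section{The upper bound}\label{sec:upper}

One might try to add a third layer to the construction and force still more colors. Theorem~\ref{thm:upper} shows that, with back-degrees at most $d$, nothing beyond $2d$ can be forced. Its proof imitates the coloring with $d+m$ colors found above, in which every monochromatic component is a star whose center precedes its leaves and whose leaves are pairwise nonadjacent. Three local conditions produce this structure. The back edges of a vertex $v$ should have distinct colors, and a back edge $vu$ should avoid the colors of the back edges of $u$; together these make every component a star. If $u$ precedes two adjacent neighbors, its edges to them should have different colors; this makes the star induced. Each condition can forbid about $d$ colors on a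 given edge, so a direct count asks for about $3d$ colors. The point of the proof is that, if the back edges of $v$ are colored in increasing order of their other ends, the first and the third condition together forbid at most $d-1$ colors.

\begin{proof}[Proof of Theorem~\ref{thm:upper}]
Let $d\ge1$ and fix an ordering $<$ of $V(G)$ with all back-degrees at most $d$. We process the vertices in this order and, on reaching a vertex, color its back edges from a fixed set of $2d$ colors. For a vertex $u$ already processed, let $B(u)$ be the set of colors on its back edges; then $|B(u)|\le d$.

Let $v$ be the current vertex and $u_1<\dots<u_t$ its earlier neighbors, $t\le d$. All edges between vertices preceding $v$ are already colored. Color $vu_1,\dots,vu_t$ in this order, giving $vu_i$ a color that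
\begin{enumerate}
\item[(R1)] differs from the colors of $vu_1,\dots,vu_{i-1}$;
\item[(R2)] does not belong to $B(u_i)$;
\item[(R3)] differs from the color of $u_iu_j$ for every $j>i$ such that $u_iu_j\in E(G)$.
\end{enumerate}
These rules forbid at most $i-1$, $d$ and $t-i$ colors, and
\[
(i-1)+d+(t-i)=d+t-1\le2d-1 ,
\]
so a color is always available.

\emph{The later end of an edge meets no other edge of the same color.} Let $uv$ have color $c$, with $u<v$. By (R1), no other back edge of $v$ has color $c$. If $z>v$ is a neighbor of $v$, then (R2), applied when $z$ was processed, gives $zv$ a color outside $B(v)$, and $c\in B(v)$. So $uv$ is the only edge of color $c$ at $v$.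

\emph{Condition (b) of Lemma~\ref{lem:induced} holds.} Let $P$ be a path of color $c$ with at least two edges. An inner vertex of $P$ meets two edges of color $c$, so it is the earlier end of both. If $P$ had three or more edges, its second edge would join two inner vertices, each of them the earlier end of that edge, which is impossible. So $P=v\,u\,v'$ with $u<v$ and $u<v'$, and we may name the ends so that $v<v'$. Suppose that $vv'\in E(G)$. Then $u<v$ are two adjacent earlier neighbors of $v'$, and (R3), applied when $v'u$ was colored, gives $v'u$ a color different from that of $uv$. This contradicts the choice of $P$, so the ends of $P$ are not adjacent.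

Hence the coloring is strongly woody and $\zeta(G)\le2d$. For the second statement take $d=\operatorname{col}(G)-1$ if $\operatorname{col}(G)\ge2$. If $\operatorname{col}(G)=1$, then $G$ has no edge by (C1), and $\zeta(G)=0=2\operatorname{col}(G)-2$.
\end{proof}

\begin{remark}\label{rem:rules}
Each $u_j$ with $j\ne i$ forbids at most one color on $vu_i$ through (R1) and (R3): the color of $vu_j$ if $j<i$, and the color of $u_iu_j$ if $j>i$. If the back edges of $v$ were colored in decreasing order, $vu_1$ would have to avoid both colors for each $j>1$, and the count would be $d+2(t-1)$, which can reach $3d-2$. Rules (R2) and (R3) cannot be dropped. On a $4$-cycle $p_1p_2p_3p_4$ ordered by the indices, color $1$ on the path $p_1p_2p_3p_4$ and color $2$ on $p_4p_1$ obey (R1) and (R3). On a triangle $u<v<v'$, color $1$ on $uv$ and $uv'$ and color $2$ on $vv'$ obey (R1) and (R2). Both colorings have a monochromatic broken cycle. In a triangle-free graph (R3) is vacuous, yet the bipartite graphs of Theorem~\ref{thm:lower} with $m=d$ still need all $2d$ colors.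
\end{remark}

\begin{proof}[Proof of Corollary~\ref{cor:arb}]
Theorem~\ref{thm:upper} and Lemma~\ref{lem:arb} give $\zeta(G)\le2\operatorname{col}(G)-2\le4\operatorname{arb}(G)-2$.
\end{proof}

\section{All pairs of values}\label{sec:pairs}

For a graph with an edge, Lemma~\ref{lem:arb} gives $\zeta(G)\ge\operatorname{arb}(G)\ge\operatorname{col}(G)/2$. The main task in Theorem~\ref{thm:pairs} is to attain this lower bound. Suppose that $\operatorname{col}(G)=2k$ and $\zeta(G)=k$. By Lemma~\ref{lem:degeneracy}, $G$ has a subgraph $H$ with minimum degree $2k-1$; let $n$ be its number of vertices. If the edges of color $i$ in $H$ form a forest on $V(H)$ with $q_i$ components, isolated vertices included, then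
\[
\sum_{i=1}^k(n-q_i)=|E(H)|\ge\frac{(2k-1)n}{2},\qquad\text{that is,}\qquad\sum_{i=1}^kq_i\le\frac n2 .
\]
So some color has at most $n/(2k)$ components, with at least $2k$ vertices on average, and the edges of the other colors must avoid joining two vertices of one such component. A $k$-dimensional grid of side $2k$ arranges this: color $i$ lives on the lines parallel to the $i$th axis, and an edge of another color always leaves such a line. Each line carries a path through its $2k$ points. To keep the minimum degree at $2k-1$, no point may be an end of two of these paths, and we use the coordinate sum to place the ends.

\begin{lemma}\label{lem:torus}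
For every $k\ge2$ there is a graph $H_k$ with $\operatorname{col}(H_k)=2k$ and $\zeta(H_k)\le k$.
\end{lemma}

\begin{proof}
Let $V(H_k)=\mathbb Z_{2k}^{\,k}$, let $e_1,\dots,e_k$ be the unit vectors, and let $\sigma(x)=x_1+\dots+x_k\in\mathbb Z_{2k}$. For each point $x$ and each $i\in\{1,\dots,k\}$ with $\sigma(x)\ne2i-2$, join $x$ to $x+e_i$ by an edge of color $i$. The pair $\{x,x+e_i\}$ determines $i$, the one coordinate in which the two points differ, and it determines $x$, because $2e_i\ne0$ when $2k\ge4$. So $H_k$ is a simple graph with a well-defined coloring. Figure~\ref{fig:H2} shows $H_2$.

\emph{Degrees.} Every neighbor of $x$ is one of the $2k$ distinct points $x\pm e_i$. The point $x+e_i$ is not a neighbor exactly when $\sigma(x)=2i-2$, and $x-e_i$ is not a neighbor exactly when $\sigma(x)-1=2i-2$, that is, $\sigma(x)=2i-1$. The $2k$ numbers $2i-2$ and $2i-1$, $1\le i\le k$, represent every residue modulo $2k$ exactly once. So exactly one of the points $x\pm e_i$ is not a neighbor of $x$, every vertex has degree $2k-1$, and $\operatorname{col}(H_k)=2k$ by (C2).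

\emph{The coloring.} A \emph{line of direction $i$} is a set $L=\{x+te_i:t\in\mathbb Z_{2k}\}$. The pairs $\{y,y+e_i\}$ with $y\in L$ form a cycle through the $2k$ points of $L$. The map $\sigma$ is a bijection from $L$ to $\mathbb Z_{2k}$, so exactly one $y\in L$ has $\sigma(y)=2i-2$, exactly one pair is missing from $H_k$, and the others form a path $P_L$ of color $i$ with vertex set $L$. The lines of direction $i$ partition the vertex set, and every edge of color $i$ lies in one of them, so the monochromatic components of color $i$ are the paths $P_L$. An edge of $H_k$ with both ends in $L$ has ends differing in coordinate $i$, so it has color $i$ and belongs to $P_L$. Thus $P_L$ is induced, and Lemma~\ref{lem:induced}(c) gives $\zeta(H_k)\le k$.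
\end{proof}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.1]
\draw[very thick] (-0.5,0)--(0,0) (1,0)--(3.5,0);
\draw[very thick] (0,1)--(3,1);
\draw[very thick] (-0.5,2)--(2,2) (3,2)--(3.5,2);
\draw[very thick] (-0.5,3)--(1,3) (2,3)--(3.5,3);
\draw[thick,dashed] (0,-0.5)--(0,2) (0,3)--(0,3.5);
\draw[thick,dashed] (1,-0.5)--(1,1) (1,2)--(1,3.5);
\draw[thick,dashed] (2,-0.5)--(2,0) (2,1)--(2,3.5);
\draw[thick,dashed] (3,0)--(3,3);
\foreach \x/\y/\s in {0/0/0,1/0/1,2/0/2,3/0/3,0/1/1,1/1/2,2/1/3,3/1/0,0/2/2,1/2/3,2/2/0,3/2/1,0/3/3,1/3/0,2/3/1,3/3/2}
  \node[circle,draw,fill=white,inner sep=1.5pt] at (\x,\y) {\small$\s$};
\end{tikzpicture}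
\caption{The graph $H_2$ on $\mathbb Z_4^{\,2}$, with $(0,0)$ at the lower left. Each point is labeled by its coordinate sum modulo $4$, and an edge leaving the picture re-enters on the opposite side. Every row carries a solid path with four vertices and ends labeled $0$ and $1$; every column carries a dashed path with four vertices and ends labeled $2$ and $3$. All degrees equal $3$, so the coloring number is $4$, and the two colors, solid and dashed, form a strongly woody coloring.}
\label{fig:H2}
\end{figure}

\begin{proof}[Proof of Theorem~\ref{thm:pairs}]
\emph{Only these pairs occur.} Let $r=\operatorname{col}(G)$ and $s=\zeta(G)$. If $r=1$, then $G$ has no edge and $s=0$. If $r=2$, then $G$ is a forest with an edge and $s=1$. If $r\ge3$, then $s\le2r-2$ by Theorem~\ref{thm:upper}, and $s\ge r/2$ as noted at the start of this section, so $s\ge\lceil r/2\rceil$ because $s$ is an integer.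

\emph{The smallest values occur.} The graphs $K_1$ and $K_2$ realize $(1,0)$ and $(2,1)$. Let $r\ge3$ and $k=\lceil r/2\rceil\ge2$, so that $r=2k$ or $r=2k-1$. We find a subgraph $F_r$ of $H_k$ with $\operatorname{col}(F_r)=r$. If $r=2k$, take $F_r=H_k$. If $r=2k-1$, delete the vertices of $H_k$ one at a time until one vertex is left. The sequence of graphs starts with coloring number $2k$ and ends with coloring number $1$. Let $F_r$ be the first graph in the sequence with coloring number at most $2k-1$. The graph before it has coloring number at least $2k$, so (C4) gives $\operatorname{col}(F_r)\ge2k-1$, and $\operatorname{col}(F_r)=r$. In both cases $\zeta(F_r)\le\zeta(H_k)\le k$ by Lemma~\ref{lem:torus}, and $\zeta(F_r)\ge\lceil r/2\rceil=k$ by the first part. So $F_r$ realizes $(r,\lceil r/2\rceil)$.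

\emph{The remaining values occur.} Let $r\ge3$ and $\lceil r/2\rceil<s\le2r-2$; then $s\ge3$. It suffices to find a graph $J$ with $\operatorname{col}(J)\le r$ and $\zeta(J)=s$. Indeed, the disjoint union of $F_r$ and $J$ then has coloring number $r$ by (C3) and strong arboricity $\max(\lceil r/2\rceil,s)=s$. If $s=3$, take $J=K_3$, with $\operatorname{col}(J)=3\le r$ and $\zeta(J)=3$. If $s\ge4$, let $d=\lceil s/2\rceil$ and $m=\lfloor s/2\rfloor$. Then $2\le m\le d$ and $d+m=s$, and $s\le2r-2$ gives $d\le r-1$. Theorem~\ref{thm:lower} provides a graph $J$ with $\operatorname{col}(J)=d+1\le r$ and $\zeta(J)=s$.
\end{proof}

\begin{thebibliography}{1}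
\bibitem{BCGM}
Tomasz Bartnicki, Sebastian Czerwi\'nski, Jaros{\l}aw Grytczuk, Zofia Miechowicz,
\emph{Strong arboricity of graphs},
arXiv:2303.08771 (2023).
\end{thebibliography}
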